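# Homomorphism domination and average hitting times on trees

All graphs are finite. All trees are simple and unweighted, and $|T|$ is the number of vertices of $T$. Throughout, $T$ and $T'$ are trees with the same number $n=|T|=|T'|$ of vertices.

## 1. Hitting times, distances and edge splits

**Definition (hitting time, average hitting time).** On a connected graph $G=(V,E)$, the simple random walk moves from a vertex $u$ to a uniformly random neighbor of $u$. The hitting time $H_G(u,v)$ is the expected number of steps for the walk started at $u$ to reach $v$, with $H_G(v,v)=0$. The average hitting time is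
$$\alpha(G)=\frac1{|V|^2}\sum_{u\in V}\sum_{v\in V}H_G(u,v).$$

*Example.* Let $G$ be the path $u-c-w$. Then $H(u,c)=H(w,c)=1$. From $c$, the walk goes to $u$ with probability $\frac12$, and otherwise goes to $w$ and must come back, so $H(c,u)=1+\frac12(1+H(c,u))$, which gives $H(c,u)=3$. By symmetry $H(c,w)=3$. Finally $H(u,w)=1+3=4=H(w,u)$. The sum over ordered pairs is $1+1+3+3+4+4=16$, so $\alpha=16/9$.

We shall use one textbook fact about this walk: it has stationary distribution $\pi(v)=\deg(v)/(2|E|)$, and the expected return time to $v$ is $1/\pi(v)$.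

**Definition (Wiener index).** $W(T)=\sum_{\{u,v\}}d_T(u,v)$, the sum of the distances over unordered pairs of vertices.

*Example.* For the path on 3 vertices, $W=1+1+2=4$.

**Definition (edge splits and $P_T$).** Removing an edge $e$ from $T$ leaves two components, of sizes $a_e$ and $n-a_e$. Put
$$P_T(r)=\sum_{e\in E(T)}\bigl(r^{a_e}+r^{\,n-a_e}\bigr).$$
It does not matter which component is called $a_e$: this formula, like all the later ones, is symmetric under $a_e\leftrightarrow n-a_e$.

*Example.* On 4 vertices, each edge of the star $K_{1,3}$ splits the vertices as $1+3$, so $P=3(r+r^3)$. The path $P_4$ has two edges splitting as $1+3$ and one splitting as $2+2$, so $P=2(r+r^3)+2r^2$.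

**Definition (distance polynomial).** $\mathcal H_T(q)=\sum_{\{u,v\},\,u\neq v}q^{\,d_T(u,v)}$.

*Example.* $\mathcal H_{K_{1,3}}(q)=3q+3q^2$ and $\mathcal H_{P_4}(q)=3q+2q^2+q^3$. In general $\mathcal H_T(1)=\binom n2$ and $\mathcal H_T'(1)=W(T)$.

**Definition (matrices).** $A_T$ and $D_T$ are the adjacency matrix and the diagonal matrix of degrees of $T$, and $L_T=D_T-A_T$ is the Laplacian.

*Example.* For a single edge, $D=I$, the matrix $A$ has eigenvalues $\pm1$, and $L$ has eigenvalues $0$ and $2$.

## 2. Homomorphism counts, Sidorenko's order, weighted counts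

**Definition (homomorphism count).** For a tree $T$ and a simple graph $G$, $\hom(T,G)$ is the number of maps $V(T)\to V(G)$ that send edges to edges.

*Example.* For the star with $k$ leaves, choose the image $b$ of the center, then each leaf goes to any neighbor of $b$. So $\hom(K_{1,k},G)=\sum_b \deg(b)^k$. For $P_4$, choose the image of the middle edge as an ordered adjacent pair $(x,y)$; the ends are then free among neighbors, so $\hom(P_4,G)=\sum_{(x,y):\,x\sim y}\deg(x)\deg(y)$.

**Definition (the order $\succcurlyeq$).** Following Sidorenko, $T\succcurlyeq T'$ means that $\hom(T,G)\ge\hom(T',G)$ for every simple graph $G$.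

*Example.* $K_{1,3}\succcurlyeq P_4$. Indeed $\deg(x)\deg(y)\le\frac12(\deg(x)^2+\deg(y)^2)$, and summing over ordered adjacent pairs gives
$$\hom(P_4,G)\le\sum_{(x,y):\,x\sim y}\deg(x)^2=\sum_x\deg(x)^3=\hom(K_{1,3},G).$$

**Definition (categorical power).** The vertices of $G^{\times k}$ are the $k$-tuples of vertices of $G$. Two tuples are adjacent if and only if they are adjacent in every coordinate.

*Example.* $K_2^{\times2}$ has vertices $00,01,10,11$, and two of them are adjacent when both coordinates differ. It consists of two disjoint edges.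

A map into $G^{\times k}$ is a $k$-tuple of maps into $G$, and it is a homomorphism exactly when each coordinate is. So $\hom(F,G^{\times k})=\hom(F,G)^k$. In the example, $\hom(P_3,K_2)=2$ and $\hom(P_3,K_2^{\times 2})=4$. If $G$ is simple, then so is $G^{\times k}$: a loop at a tuple would give a loop in each coordinate.

**Definition (weighted count).** For a finite set $\Omega$, weights $\mu:\Omega\to[0,\infty)$ and a symmetric $K:\Omega\times\Omega\to[0,\infty)$, put
$$Z_T(\mu,K)=\sum_{\sigma:V(T)\to\Omega}\ \prod_{v\in V(T)}\mu(\sigma_v)\prod_{uv\in E(T)}K(\sigma_u,\sigma_v).$$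

*Example.* If $\Omega=V(G)$, $\mu\equiv1$ and $K$ is the adjacency matrix of $G$, then $Z_T=\hom(T,G)$. The definition also allows positive diagonal entries $K(x,x)$, which act as weighted loops. For instance, let $T$ be a single edge, $\Omega=\{1,2\}$, $\mu(1)=1$, $\mu(2)=r$, $K(1,1)=K(2,2)=1$, $K(1,2)=K(2,1)=\delta$. Then $Z_T=1+r^2+2\delta r$.

## 3. Does $T\succcurlyeq T'$ force $\alpha(T)\le\alpha(T')$?

If one tree always has at least as many homomorphic copies as another tree of the same size, must random walks be at least as fast on it, on average? The precise form is a conjecture whose source is Ji Zeng, "On average hitting time and Kemeny's constant for weighted trees", arXiv:2109.09249 (2021): *for two trees with $|T|=|T'|$, if $T\succcurlyeq T'$, then $\alpha(T')\ge\alpha(T)$.* It is to be proved or disproved. The answer is that it is true.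

**Theorem 1.** If $T\succcurlyeq T'$, then $\alpha(T')\ge\alpha(T)$.

**Theorem 2 (stronger form).** Suppose there is a constant $c>0$ with $\hom(T,G)\ge c\,\hom(T',G)$ for all simple $G$. (In particular, suppose $T\succcurlyeq T'$.) Then:

1. $P_T(r)\ge P_{T'}(r)$ for all $r>0$; hence $T$ has at least as many leaves as $T'$ (for $n\ge3$), and $\alpha(T)\le\alpha(T')$.
2. $\mathcal H_T(q)\ge\mathcal H_{T'}(q)$ for all $q\in[-1,1]$. Hence $\sum d_T(u,v)^p\le\sum d_{T'}(u,v)^p$ for $0<p\le1$, and $\sum d_T(u,v)^p\ge\sum d_{T'}(u,v)^p$ for $p<0$ (sums over pairs $u\ne v$). The case $p=1$ is Theorem 1. If moreover $\alpha(T)=\alpha(T')$, then $\sum d_T(u,v)^2\ge\sum d_{T'}(u,v)^2$.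
3. For all real $s,a,b$: if $sI+aD_T-bA_T$ is positive definite, then so is $sI+aD_{T'}-bA_{T'}$, and $\det(sI+aD_T-bA_T)\le\det(sI+aD_{T'}-bA_{T'})$. In particular $\lambda_{\max}(A_T)\ge\lambda_{\max}(A_{T'})$, $\lambda_{\max}(L_T)\ge\lambda_{\max}(L_{T'})$, and $\det(sI+L_T)\le\det(sI+L_{T'})$ for $s>0$.

**Theorem 3 (no converse).**
(a) There are trees on 9 vertices with $\alpha(T)<\alpha(T')$ but $T\not\succcurlyeq T'$.
(b) There are trees $D,S$ on 7 vertices with $\alpha(D)=\alpha(S)$, $P_D\ge P_S$ on $(0,\infty)$ and $\mathcal H_D\ge\mathcal H_S$ on $[-1,1]$, which are nevertheless $\succcurlyeq$-incomparable. So even conditions 1 and 2 of Theorem 2 together do not imply $T\succcurlyeq T'$.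

We do not settle whether the inequality in Theorem 1 is strict for non-isomorphic comparable trees.

## 4. The average hitting time is a multiple of the Wiener index

The first move removes the random walk from the problem.

**Lemma 1.** $\displaystyle \alpha(T)=\frac{2(n-1)}{n^2}\,W(T)$ and $\displaystyle W(T)=\sum_{e\in E(T)}a_e(n-a_e)$.

**Step 1: hitting times across one edge.** Let $uv$ be an edge, let $A$ be the component of $T-uv$ containing $u$, and let $a=|A|$. Every neighbor of a vertex of $A$ lies in $A\cup\{v\}$, so until it hits $v$, the walk started at $u$ is the same as the walk on the tree induced on $A\cup\{v\}$. That tree has $a+1$ vertices, hence $a$ edges, and $v$ is a leaf in it with unique neighbor $u$. So in this smaller tree $\pi(v)=1/(2a)$, and the expected return time to $v$ is $2a$. A return to $v$ consists of one step to $u$ followed by a passage from $u$ to $v$, so $2a=1+H_T(u,v)$, that is, $H_T(u,v)=2a-1$. In the same way $H_T(v,u)=2(n-a)-1$, and therefore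
$$H_T(u,v)+H_T(v,u)=2(n-1).$$
The right side does not depend on the edge.

**Step 2: add up along paths.** For arbitrary $u,v$, the walk from $u$ to $v$ must visit the vertices of the $u$–$v$ path in order. By the strong Markov property, $H_T(u,v)$ is the sum of the hitting times across the successive path edges. The same holds for $H_T(v,u)$, with the edges crossed in the opposite direction. By Step 1,
$$H_T(u,v)+H_T(v,u)=2(n-1)\,d_T(u,v).$$
Summing over unordered pairs and dividing by $n^2$ gives the first formula.

**Step 3: count edges on paths.** $W(T)$ counts the pairs consisting of an unordered pair $\{u,v\}$ and an edge $e$ on the $u$–$v$ path. The edge $e$ lies on that path exactly when $u$ and $v$ are in different components of $T-e$, which happens for $a_e(n-a_e)$ unordered pairs. This gives the second formula. $\square$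

*Check.* For the path on 3 vertices, $\frac{2\cdot2}{9}\cdot4=\frac{16}9$, as computed by hand in Section 1.

So Theorem 1 says: **if $T\succcurlyeq T'$, then $W(T)\le W(T')$.**

## 5. Trees on four and five vertices

For $n\le3$ there is only one tree of each size. For $n=4$ there are two, and we saw that $K_{1,3}\succcurlyeq P_4$. The Wiener indices are $3\cdot(1\cdot3)=9$ and $3+4+3=10$, in the right order.

For $n=5$ there are three trees: the star $K_{1,4}$, the path $P_5$, and the "chair" $C$, which has a vertex of degree 3 carrying two leaves and one leg of length 2. The homomorphism counts are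
$$\hom(K_{1,4},G)=\sum_x\deg(x)^4,\qquad \hom(C,G)=\sum_{(b,x):\,b\sim x}\deg(b)^2\deg(x),\qquad \hom(P_5,G)=\sum_b\Bigl(\sum_{x\sim b}\deg(x)\Bigr)^2 .$$
The inequality $\deg(b)^2\deg(x)\le\frac13\bigl(2\deg(b)^3+\deg(x)^3\bigr)$, summed over ordered adjacent pairs, gives $\hom(C,G)\le\sum_x\deg(x)^4$. The Cauchy–Schwarz inequality gives $\bigl(\sum_{x\sim b}\deg(x)\bigr)^2\le\deg(b)\sum_{x\sim b}\deg(x)^2$, and summing over $b$ gives $\hom(P_5,G)\le\hom(C,G)$. Hence $K_{1,4}\succcurlyeq C\succcurlyeq P_5$. By Lemma 1,
$$W(K_{1,4})=4\cdot4=16,\qquad W(C)=3\cdot4+6=18,\qquad W(P_5)=4+6+6+4=20.$$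
Again the order is right. But each comparison needed its own inequality, and none of those inequalities mentions distances.

## 6. Regular graphs and stars as test graphs

The hypothesis is about *all* $G$, so the sensible plan is to choose one well-adapted $G$ and read off $W$ from $\hom(T,G)$. Let us see how the obvious choices do.

*Regular graphs.* If $G$ has $m$ vertices and is $k$-regular, build the map outward from a root of $T$: there are $m$ choices for the root and $k$ for each later vertex. So $\hom(T,G)=mk^{n-1}$ for every tree $T$, and nothing is learned. In particular, complete graphs are useless.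

*Stars.* Let $n\ge2$ and let $T$ have bipartition classes of sizes $p$ and $n-p$. A homomorphism into $K_{1,m}$ sends one class to the center and the other arbitrarily to the leaves, so $\hom(T,K_{1,m})=m^{p}+m^{n-p}$. This sees the bipartition sizes and nothing else. The chair and $P_5$ both have classes of sizes 2 and 3, so their counts into every star agree, although $W(C)=18\ne20=W(P_5)$.

*Two clusters.* By Lemma 1, $W$ is built from the ways in which one edge cuts the tree in two. So take a target made of two dense, equal clusters with very few edges between them. A typical homomorphism stays in one cluster. The first correction comes from maps in which exactly one edge of $T$ crosses between clusters, and these are indexed by edges of $T$. This looks promising, but in the weighted model with two types of weight 1, weight 1 within a type and $\delta$ across, the correction is $\delta\cdot 2(n-1)$: each of the $n-1$ edges may be the crossing edge, with two choices of which side is where. Every edge counts equally, whatever its split, and the sizes $a_e$ have disappeared.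

The equal sizes of the clusters cause the loss. If one cluster has relative weight $r$, the crossing edge $e$ contributes $r^{a_e}+r^{n-a_e}$, and the sizes are visible. For a fixed $r\neq1$ this gives $P_T(r)\ge P_{T'}(r)$, which is still not a comparison of $W$. The point is to use *all* $r$ at once. The difference $P_T(r)-P_{T'}(r)$ is nonnegative for every $r>0$ and is zero at $r=1$, precisely because the equal-cluster test learns nothing. A nonnegative function has a nonnegative second derivative at a zero, and the second derivative turns out to be $2(W(T')-W(T))$.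

On four vertices this works: $P_{K_{1,3}}-P_{P_4}=r-2r^2+r^3=r(r-1)^2$, which is nonnegative with a double zero at $1$ and second derivative $2=2(10-9)$ there.

One obstacle remains. The two-cluster target has weights and has loops (edges inside a cluster, $K(1,1)=1$), while the hypothesis is only about simple graphs. We deal with this first.

## 7. From simple graphs to weighted targets

**Lemma 2.** Under the hypothesis of Theorem 2, $Z_T(\mu,K)\ge Z_{T'}(\mu,K)$ for all finite $\Omega$, all $\mu:\Omega\to[0,\infty)$ and all symmetric $K:\Omega\times\Omega\to[0,\infty)$.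

If $n=1$, the two trees are the same, so let $n\ge2$.

**Step 1: we may take $c=1$.** This step removes the constant. Let $G$ be simple and $k\ge1$. The graph $G^{\times k}$ is simple, so the hypothesis applies to it:
$$\hom(T,G)^k=\hom(T,G^{\times k})\ge c\,\hom(T',G^{\times k})=c\,\hom(T',G)^k .$$
Hence $\hom(T,G)\ge c^{1/k}\hom(T',G)$, and $k\to\infty$ gives $\hom(T,G)\ge\hom(T',G)$.

**Step 2: normalize the weights.** This step makes $\mu$ a probability distribution and $K$ a table of probabilities. If $\mu\equiv0$ or $K\equiv0$, both sides are $0$, since $n\ge2$. Otherwise, multiplying $\mu$ by $\lambda>0$ multiplies both $Z_T$ and $Z_{T'}$ by $\lambda^n$, and multiplying $K$ by $\lambda$ multiplies both by $\lambda^{n-1}$, because both trees have $n$ vertices and $n-1$ edges. So we may assume that $\sum_{i\in\Omega}\mu(i)=1$ and $K\le1$.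

**Step 3: sample a simple graph from the weights.** This step produces simple graphs to which the hypothesis applies. For $N\ge n$, let $G_N$ be the random graph on $\{1,\dots,N\}$ built as follows. Give the vertices independent types with law $\mu$. Given the types, join each pair $i\ne j$, independently, with probability $K(\text{type of }i,\text{type of }j)$. This graph is simple: only pairs of distinct vertices are ever joined. A loop weight such as $K(1,1)$ has become the density of edges between *different* vertices of type 1.

**Step 4: compute the expected count.** Let $\varphi:V(T)\to\{1,\dots,N\}$ be injective. The types of the vertices $\varphi(v)$ are independent with law $\mu$. The edges of $T$ go to distinct pairs, so given the types, the probability that all of these pairs are edges is the product of the corresponding values of $K$. Averaging over types,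
$$\Pr(\varphi\text{ is a homomorphism})=\sum_{\sigma:V(T)\to\Omega}\prod_v\mu(\sigma_v)\prod_{uv\in E(T)}K(\sigma_u,\sigma_v)=Z_T(\mu,K).$$
There are $(N)_n=N(N-1)\cdots(N-n+1)$ injective maps, and $N^n-(N)_n=O(N^{n-1})$ maps that are not injective. Each of the latter contributes between $0$ and $1$ to the expectation. So
$$\mathbb E\hom(T,G_N)=(N)_n\,Z_T(\mu,K)+O(N^{n-1}),\qquad N^{-n}\,\mathbb E\hom(T,G_N)\longrightarrow Z_T(\mu,K),$$
and likewise for $T'$.

**Step 5: pass to the limit.** By Step 1, $\hom(T,G_N)\ge\hom(T',G_N)$ for every outcome, so the expectations are in the same order. Divide by $N^n$ and let $N\to\infty$. $\square$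

## 8. Two blocks with rare crossings: Theorem 2(1) and Theorem 1

If $n=1$ everything is trivial, so let $n\ge2$.

**Step 1: the target.** We realize the unequal two-cluster target. Take $\Omega=\{1,2\}$ with
$$\mu(1)=1,\quad \mu(2)=r>0,\qquad K(1,1)=K(2,2)=1,\quad K(1,2)=K(2,1)=\delta>0 .$$
Call an edge of $T$ bichromatic for $\sigma$ if its ends have different values. Then
$$Z_T=\sum_{\sigma:V(T)\to\{1,2\}}r^{|\sigma^{-1}(2)|}\,\delta^{\#\{\text{bichromatic edges}\}},$$
a polynomial in $\delta$.

**Step 2: the coefficients of $\delta^0$ and $\delta^1$.** This step finds what rare crossings see. Since $T$ is connected, the colorings with no bichromatic edge are the two constant ones, which contribute $1+r^n$. If $e$ is the only bichromatic edge, then $\sigma$ is constant on each component of $T-e$, with different values on the two. Conversely, each edge $e$ and each choice of the component colored 2 gives such a coloring. The two choices contribute $\delta(r^{a_e}+r^{n-a_e})$. Hence, for fixed $r$,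
$$Z_T=1+r^n+\delta P_T(r)+O(\delta^2)\qquad(\delta\to0), \tag{1}$$
and the same holds for $T'$.

**Step 3: compare.** By Lemma 2 and (1), $0\le Z_T-Z_{T'}=\delta\bigl(P_T(r)-P_{T'}(r)\bigr)+O(\delta^2)$. Divide by $\delta$ and let $\delta\to0$:
$$P_T(r)\ge P_{T'}(r)\qquad\text{for every }r>0. \tag{2}$$

**Step 4: the second derivative at $r=1$.** This step extracts $W$ from (2). Let $\Delta=P_T-P_{T'}$, so $\Delta\ge0$ on $(0,\infty)$. Since
$$P_T(1)=2(n-1),\qquad P_T'(1)=\sum_e\bigl(a_e+(n-a_e)\bigr)=n(n-1)$$
depend only on $n$, we have $\Delta(1)=\Delta'(1)=0$. By Taylor's formula $\Delta(r)=\frac12\Delta''(1)(r-1)^2+O(|r-1|^3)$. This is nonnegative near $r=1$, so $\Delta''(1)\ge0$. Next, $a^2+(n-a)^2=n^2-2a(n-a)$, so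
$$P_T''(1)=\sum_e\bigl[a_e(a_e-1)+(n-a_e)(n-a_e-1)\bigr]=\sum_e\bigl[n^2-n-2a_e(n-a_e)\bigr]=n(n-1)^2-2W(T),$$
where the last equality uses Lemma 1 and the fact that there are $n-1$ edges. Therefore
$$0\le\Delta''(1)=2\bigl(W(T')-W(T)\bigr),$$
that is, $W(T)\le W(T')$. By Lemma 1, $\alpha(T)\le\alpha(T')$. This proves Theorem 1.

**Step 5: leaves.** This step reads (2) at the other end of the range, as $r\to\infty$. Let $n\ge3$. The largest exponent that can occur in $P_T$ is $n-1$. It occurs once for each edge with $\{a_e,n-a_e\}=\{1,n-1\}$ and for no other edge (note that $1\ne n-1$). Such an edge is the edge at a leaf, and different leaves have different edges because $n\ge3$. So the coefficient of $r^{n-1}$ in $P_T$ is the number of leaves of $T$. Dividing (2) by $r^{n-1}$ and letting $r\to\infty$ shows that $T$ has at least as many leaves as $T'$. This completes the proof of Theorem 2(1). $\square$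

## 9. Plus-minus spins and the distance polynomial: Theorem 2(2)

Lemma 2 allows other targets. We again start from a target on which all trees of a given size agree, and perturb it. This time the unperturbed target has the two types $\pm1$ with equal weights, and we perturb the vertex weights.

**Step 1: the target.** Let $q\in[-1,1]$ and $\varepsilon\in(0,1)$. Take $\Omega=\{\pm1\}$, $\mu(x)=1+\varepsilon x$ and $K(x,y)=1+qxy$. These are nonnegative because $\varepsilon<1$ and $|q|\le1$, which is where the range of $q$ comes from. With $\sigma$ uniform on $\{\pm1\}^{V(T)}$,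
$$2^{-n}Z_T=\mathbb E\prod_{v}(1+\varepsilon\sigma_v)\prod_{uv\in E(T)}(1+q\sigma_u\sigma_v).$$

**Step 2: expand.** This step finds the coefficient of each power of $\varepsilon$. Choosing a set $S\subseteq V(T)$ of factors $\varepsilon\sigma_v$ and a set $F\subseteq E(T)$ of factors $q\sigma_u\sigma_v$ gives the term
$$\varepsilon^{|S|}q^{|F|}\;\mathbb E\prod_{v\in S}\sigma_v\prod_{uv\in F}\sigma_u\sigma_v .$$
The exponent of $\sigma_v$ in the product is $[v\in S]+\deg_F(v)$, where $[v\in S]$ is $1$ if $v\in S$ and $0$ otherwise. The expectation is $1$ if all these exponents are even and $0$ otherwise. So the term survives exactly when $S$ is the set of vertices of odd degree in $F$. By the handshake lemma, such an $S$ has even size.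

For a given $S$ there is at most one such $F$. If $F_1$ and $F_2$ both work, all degrees in their symmetric difference are even. But a forest with at least one edge has a leaf, which has degree 1, so the symmetric difference is empty.

Now list the small cases. For $S=\emptyset$ we get $F=\emptyset$, with term $1$. For $S=\{u,v\}$ the edge set of the $u$–$v$ path works, so it is the only one, with term $\varepsilon^2q^{d_T(u,v)}$. All other terms have $|S|\ge4$. Hence
$$2^{-n}Z_T=1+\varepsilon^2\,\mathcal H_T(q)+O(\varepsilon^4). \tag{3}$$

**Step 3: compare.** By Lemma 2 and (3) for both trees, dividing by $\varepsilon^2$ and letting $\varepsilon\to0$,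
$$\mathcal H_T(q)\ge\mathcal H_{T'}(q)\qquad\text{for all }q\in[-1,1]. \tag{4}$$

*Check on four vertices.* $\mathcal H_{K_{1,3}}-\mathcal H_{P_4}=q^2-q^3=q^2(1-q)\ge0$ on $[-1,1]$.

**Step 4: powers of distances.** This step turns (4) into inequalities for $\sum d^p$, by writing $d^p$ as a mixture of exponentials $e^{-td}=q^d$ with $q=e^{-t}$, $t>0$. Sums are over unordered pairs $u\ne v$, so every $d$ is at least $1$.

For $p<0$, the substitution $x=td$ in the Gamma integral gives
$$d^{\,p}=\frac1{\Gamma(-p)}\int_0^\infty t^{-p-1}e^{-td}\,dt .$$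
Multiply (4) at $q=e^{-t}$ by $t^{-p-1}/\Gamma(-p)\ge0$ and integrate. The result is $\sum d_T(u,v)^p\ge\sum d_{T'}(u,v)^p$.

For $0<p<1$, the same substitution gives
$$\int_0^\infty(1-e^{-td})\,t^{-1-p}\,dt=d^{\,p}\int_0^\infty(1-e^{-x})\,x^{-1-p}\,dx .$$
The last integral is positive. It is finite because the integrand is at most $x^{-p}$ near $0$ (where $p<1$) and at most $x^{-1-p}$ near infinity (where $p>0$). Call its reciprocal $c_p$, so that $d^p=c_p\int_0^\infty(1-e^{-td})t^{-1-p}dt$. Both trees have $\binom n2$ pairs, so (4) gives
$$\sum\bigl(1-e^{-td_T(u,v)}\bigr)=\tbinom n2-\mathcal H_T(e^{-t})\le\tbinom n2-\mathcal H_{T'}(e^{-t})=\sum\bigl(1-e^{-td_{T'}(u,v)}\bigr).$$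
Integrating against $c_pt^{-1-p}$ gives $\sum d_T(u,v)^p\le\sum d_{T'}(u,v)^p$.

For $p=1$, let $p\uparrow1$ in these finite sums. The result is $W(T)\le W(T')$, which by Lemma 1 is Theorem 1 again.

**Step 5: the tie case.** This step looks one order further when the averages agree. Suppose $\alpha(T)=\alpha(T')$. Then $W(T)=W(T')$ if $n\ge2$ by Lemma 1, and trivially if $n=1$. Put $f=\mathcal H_T-\mathcal H_{T'}$. Then $f(1)=\binom n2-\binom n2=0$ and $f'(1)=W(T)-W(T')=0$, so $f(q)=\frac12f''(1)(1-q)^2+O((1-q)^3)$ as $q\uparrow1$. Since $f\ge0$ on $[0,1]$, we get $f''(1)\ge0$, which says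
$$\sum d_T(u,v)\bigl(d_T(u,v)-1\bigr)\ge\sum d_{T'}(u,v)\bigl(d_{T'}(u,v)-1\bigr).$$
Adding the equal quantities $W(T)=W(T')$ gives $\sum d_T(u,v)^2\ge\sum d_{T'}(u,v)^2$. $\square$

## 10. Gaussian weights and determinants: Theorem 2(3)

Now we choose weights for which $Z_T$ approximates a Gaussian integral, so that Lemma 2 compares determinants. Fix real $s,a,b$ and put $M_T=sI+aD_T-bA_T$, a symmetric matrix.

**Step 1: write the quadratic form as a product over vertices and edges.** For $x\in\mathbb R^{V(T)}$,
$$x^\top M_Tx=s\sum_vx_v^2+a\sum_v\deg(v)x_v^2-2b\sum_{uv\in E(T)}x_ux_v,$$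
and $\sum_v\deg(v)x_v^2=\sum_{uv\in E(T)}(x_u^2+x_v^2)$. Hence
$$e^{-\frac12x^\top M_Tx}=\prod_{v}e^{-sx_v^2/2}\prod_{uv\in E(T)}\exp\Bigl(-\frac a2(x_u^2+x_v^2)+b\,x_ux_v\Bigr). \tag{5}$$

**Step 2: discretize.** Lemma 2 needs a finite $\Omega$, so we work on a grid. Fix $R>0$ and $m\ge1$, put $h=2R/m$, and let $\Omega=\{-R+jh:0\le j<m\}$, with
$$\mu(x)=h\,e^{-sx^2/2},\qquad K(x,y)=\exp\Bigl(-\frac a2(x^2+y^2)+bxy\Bigr).$$
These are positive and $K$ is symmetric. By (5), $Z_T(\mu,K)=h^n\sum_{x\in\Omega^n}e^{-\frac12x^\top M_Tx}$, which is a Riemann sum of a continuous function on $[-R,R]^n$. The same $\mu$ and $K$ serve for $T'$. Lemma 2 and $m\to\infty$ give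
$$\int_{[-R,R]^n}e^{-\frac12x^\top M_Tx}\,dx\ \ge\ \int_{[-R,R]^n}e^{-\frac12x^\top M_{T'}x}\,dx .$$
Let $R\to\infty$. By monotone convergence,
$$\int_{\mathbb R^n}e^{-\frac12x^\top M_Tx}\,dx\ \ge\ \int_{\mathbb R^n}e^{-\frac12x^\top M_{T'}x}\,dx\qquad\text{in }[0,\infty]. \tag{6}$$

**Step 3: evaluate the integrals.** Let $M$ be a real symmetric $n\times n$ matrix with eigenvalues $\lambda_1,\dots,\lambda_n$. In orthonormal coordinates of eigenvectors, Tonelli's theorem gives
$$\int_{\mathbb R^n}e^{-\frac12x^\top Mx}\,dx=\prod_{i=1}^n\int_{\mathbb R}e^{-\lambda_iy^2/2}\,dy .$$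
A factor equals $\sqrt{2\pi/\lambda_i}$ if $\lambda_i>0$ and $+\infty$ if $\lambda_i\le0$, and every factor is positive. So the integral is $(2\pi)^{n/2}(\det M)^{-1/2}$ if $M$ is positive definite, and $+\infty$ otherwise.

**Step 4: conclude.** Suppose $M_T$ is positive definite. The left side of (6) is then finite, so the right side is finite, so $M_{T'}$ is positive definite. Now (6) reads $(\det M_T)^{-1/2}\ge(\det M_{T'})^{-1/2}$, that is, $\det M_T\le\det M_{T'}$.

**Step 5: the special cases.** The choices $(a,b)=(0,1)$, $(-1,-1)$ and $(1,1)$ give $M_T=sI-A_T$, $sI-L_T$ and $sI+L_T$.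

The matrix $sI-A_T$ is positive definite exactly when $s>\lambda_{\max}(A_T)$. So every $s>\lambda_{\max}(A_T)$ also satisfies $s>\lambda_{\max}(A_{T'})$, whence $\lambda_{\max}(A_T)\ge\lambda_{\max}(A_{T'})$. The same argument with $L$ in place of $A$ gives $\lambda_{\max}(L_T)\ge\lambda_{\max}(L_{T'})$. Finally, $x^\top L_Tx=\sum_{uv\in E(T)}(x_u-x_v)^2\ge0$, so $sI+L_T$ is positive definite for every $s>0$, and $\det(sI+L_T)\le\det(sI+L_{T'})$. $\square$

## 11. A 9-vertex pair and a 7-vertex pair: Theorem 3

**Part (a): smaller average hitting time, but fewer leaves.** Let $T$ be the spider with four legs of length 2, so $n=1+8=9$. It has four edges with split $1+8$ and four with split $2+7$, so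
$$W(T)=4\cdot8+4\cdot14=88,$$
and it has 4 leaves. Let $T'$ be a vertex with four pendant leaves and one pendant path of length 4, so again $n=1+4+4=9$. Four leaf edges split as $1+8$, and the path edges, counted from the far end, split as $1+8,\,2+7,\,3+6,\,4+5$. So
$$W(T')=5\cdot8+14+18+20=92,$$
and it has 5 leaves. By Lemma 1, $\alpha(T)<\alpha(T')$. By the leaf statement in Theorem 2(1), $T\not\succcurlyeq T'$.

**Part (b): the two trees and their polynomials.** Let $S$ be the spider with three legs of length 2. Let $D$ be a path on 3 vertices with two pendant leaves attached to each of its end vertices. Both have 7 vertices.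

*Edge splits.* $D$ has four edges with split $1+6$ and two with split $3+4$. $S$ has three with split $1+6$ and three with split $2+5$. So
$$P_D=4(r+r^6)+2(r^3+r^4),\qquad P_S=3(r+r^6)+3(r^2+r^5),$$
$$P_D-P_S=r-3r^2+2r^3+2r^4-3r^5+r^6=r(r+1)(r-1)^4\ge0\quad(r>0).$$
To verify the factorization, note that $(r-1)^4=r^4-4r^3+6r^2-4r+1$, and multiplying by $r+1$ gives $r^5-3r^4+2r^3+2r^2-3r+1$.

*Wiener indices.* $W(D)=4\cdot6+2\cdot12=48$ and $W(S)=3\cdot6+3\cdot10=48$, so $\alpha(D)=\alpha(S)$ by Lemma 1.

*Distances.* In a tree, the number of pairs at distance 2 is $\sum_v\binom{\deg v}2$, and at distance 3 it is $\sum_{uv\in E}(\deg u-1)(\deg v-1)$. For $D$, whose non-leaf degrees along the path are $3,2,3$, these numbers are $3+1+3=7$ and $2+2=4$, and the pairs at distance 4 are the $2\cdot2=4$ pairs of leaves on opposite sides. For $S$, they are $3+1+1+1=6$ and $3\cdot2=6$, and there are 3 pairs of leaves at distance 4. (Both totals are $21=\binom72$.) So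
$$\mathcal H_D=6q+7q^2+4q^3+4q^4,\qquad \mathcal H_S=6q+6q^2+6q^3+3q^4,$$
$$\mathcal H_D-\mathcal H_S=q^2-2q^3+q^4=q^2(1-q)^2\ge0 .$$

So every inequality in conditions 1 and 2 is consistent with $D\succcurlyeq S$. We now show that neither $S\succcurlyeq D$ nor $D\succcurlyeq S$ holds.

**$S\not\succcurlyeq D$.** $S$ has 3 leaves and $D$ has 4, so Theorem 2(1) rules it out.

**$D\not\succcurlyeq S$: the counts.** Let $b$ be the image of the middle vertex of $D$, respectively of the center of $S$. Each end vertex of the 3-vertex path in $D$ goes to a neighbor $x$ of $b$, and its two leaves then have $\deg(x)^2$ choices. Each leg of $S$ has $\sum_{x\sim b}\deg(x)$ choices. So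
$$\hom(D,G)=\sum_b\Bigl(\sum_{x\sim b}\deg(x)^2\Bigr)^2,\qquad \hom(S,G)=\sum_b\Bigl(\sum_{x\sim b}\deg(x)\Bigr)^3 .$$

**How to choose $G$.** We want one vertex $b_0$ with $p$ neighbors of degree $k$: its terms are $(pk)^3$ for $S$ and $(pk^2)^2$ for $D$, and the first is larger when $p>k$. The other vertices must not add too much to $\hom(D,G)$. Let the remaining $k-1$ edges at each neighbor of $b_0$ go to vertices of degree 3, and take $p=3(k-1)$, so that there are $p(k-1)/3=(k-1)^2$ such vertices. The neighbors of $b_0$ then contribute $p\bigl(p^2+9(k-1)\bigr)^2$, and $p^2+9(k-1)=9(k-1)k$. So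
$$\hom(D,G)=9(k-1)^2k^4+(k-1)^2\cdot9k^4+3(k-1)\bigl(9(k-1)k\bigr)^2=18(k-1)^2k^4+243(k-1)^3k^2,$$
while $b_0$ alone gives $\hom(S,G)\ge27(k-1)^3k^3$. After division by $9(k-1)^2k^2$, the inequality $27(k-1)^3k^3>\hom(D,G)$ becomes $3k(k-1)>2k^2+27(k-1)$, that is, $k^2-30k+27>0$. This holds for $k=30$. Then $p=87$ and $(k-1)^2=841$.

**The graph.** Let $G$ have vertices $b_0$; $x_i$ for $i\in\mathbb Z/87$; and $y_j$ for $0\le j<841$. Join $b_0$ to every $x_i$, and join $y_j$ to $x_{3j},x_{3j+1},x_{3j+2}$, with indices mod 87. These three vertices are distinct, so $\deg(y_j)=3$. As $j$ runs over its range, the indices $3j,3j+1,3j+2$ run over $0,1,\dots,2522$, and $2523=3\cdot841=29\cdot87$. So each residue mod 87 occurs exactly 29 times, for 29 different $j$. Hence $\deg(x_i)=1+29=30$ and $\deg(b_0)=87$.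

**The numbers.** In $\hom(D,G)$, the vertex $b_0$ contributes $(87\cdot900)^2=78300^2$. The $y_j$ contribute $841\cdot(3\cdot900)^2=(29\cdot2700)^2=78300^2$. Each $x_i$ contributes $(87^2+29\cdot9)^2=(7569+261)^2=7830^2$. Therefore
$$\hom(D,G)=2\cdot78300^2+87\cdot7830^2=12\,261\,780\,000+5\,333\,874\,300=17\,595\,654\,300 .$$
The single term $b=b_0$ gives
$$\hom(S,G)\ge(87\cdot30)^3=2610^3=17\,779\,581\,000>17\,595\,654\,300=\hom(D,G).$$
So $D\not\succcurlyeq S$, and $D$ and $S$ are incomparable. This proves Theorem 3. $\square$
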